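# Two different walls in one hyperplane: gregarious walls in cluster scattering diagrams

## Exchange matrices, the form $\omega$, and walls

**Exchange matrices.** An *exchange matrix* is an $n\times n$ integer matrix $B=(b_{ij})$ for which there are positive integers $d_1,\dots,d_n$ with $d_ib_{ij}=-d_jb_{ji}$ for all $i,j$. We fix such $d_i$. If $B$ is skew-symmetric we may take all $d_i=1$, and we draw $B$ as a *quiver* with $b_{ij}$ arrows $i\to j$ whenever $b_{ij}>0$. The matrix
$$B_0=\begin{pmatrix}0&1&1\\-1&0&2\\-1&-2&0\end{pmatrix}$$
will accompany us: its quiver has one arrow $1\to2$, one arrow $1\to3$ and two arrows $2\to3$. A non-skew-symmetric example is $\begin{pmatrix}0&1\\-2&0\end{pmatrix}$ with $(d_1,d_2)=(2,1)$.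

**Roots and the form.** Let $V$ be a real vector space with basis $\alpha_1,\dots,\alpha_n$ (simple roots), $Q=\bigoplus\mathbb Z\alpha_i$ the root lattice, $V^*$ the dual space with pairing $\langle x,v\rangle$, and $\alpha_i^\vee=\alpha_i/d_i$. We write $x_i=\langle x,\alpha_i\rangle$ for the coordinates of $x\in V^*$. Let $Q^+$ be the set of *positive* vectors, i.e. nonzero nonnegative integer combinations of the $\alpha_i$; for $\gamma=\sum\gamma_i\alpha_i$ put $|\gamma|=\sum\gamma_i$ and $\hat y^\gamma=\prod\hat y_i^{\gamma_i}$, and let $\gamma\le\beta$ be the coordinatewise order. Put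
$$s_{ij}=d_ib_{ij},\qquad \omega(\alpha_i,\alpha_j)=s_{ij},$$
a skew-symmetric form with $\omega(\alpha_i^\vee,\alpha_j)=b_{ij}$. For $\beta\in V$ the functional $\omega(\,\cdot\,,\beta)$ has $i$-th coordinate $\omega(\alpha_i,\beta)$, and it lies in $\beta^\perp=\{x\in V^*:\langle x,\beta\rangle=0\}$. For $B_0$ and $\beta=\alpha_1+\alpha_2+\alpha_3$ it is $(2,1,-3)$.

**Walls.** A *wall* is a pair $(\mathfrak d,f_{\mathfrak d})$, where $\mathfrak d\subset V^*$ is a closed convex rational polyhedral cone of codimension one, contained in $\beta^\perp$ for a primitive $\beta\in Q^+$ (its *normal*), and $f_{\mathfrak d}=1+\sum_{k\ge1}a_k\hat y^{k\beta}$ is a formal power series. Example: $(\alpha_1^\perp,\,1+\hat y_1)$. A *scattering diagram* is a collection of walls such that, for each $k$, only finitely many have $f_{\mathfrak d}\not\equiv1$ modulo monomials of degree $\ge k$.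

**Crossing a wall.** For primitive $\beta\in Q^+$ let $t_\beta>0$ be such that $t_\beta\beta$ is primitive in $\bigoplus\mathbb Z\alpha_i^\vee$. So $t_{\alpha_i}=1/d_i$, and $t_\beta=1$ if all $d_i=1$. Let $X=\{\lambda\in V^*:\langle\lambda,\alpha_i^\vee\rangle\in\mathbb Z\text{ for all }i\}$. In the conventions of Gross–Hacking–Keel–Kontsevich (GHKK), written in our notation, crossing $(\mathfrak d,f)$ from the side $\langle\cdot,\beta\rangle>0$ to the side $\langle\cdot,\beta\rangle<0$ acts on monomials in $x^\lambda$ $(\lambda\in X)$ and $\hat y_i$ by
$$x^\lambda\mapsto x^\lambda f^{\langle\lambda,t_\beta\beta\rangle},\qquad \hat y^\gamma\mapsto\hat y^\gamma f^{\omega(t_\beta\beta,\gamma)},\tag{1}$$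
and crossing in the other direction acts by the inverse.

**Consistency and equivalence.** A path is *generic* if it crosses walls transversally, has endpoints on no wall, and avoids relative boundaries of walls and intersections of walls with non-proportional normals. If it crosses walls with automorphisms $\theta_1,\dots,\theta_s$ in this order, its *path-ordered product* is $\theta_s\circ\dots\circ\theta_1$ (infinitely many walls are handled degree by degree). A diagram is *consistent* if generic loops have trivial product. Two diagrams are *equivalent* if they have the same products along all generic paths.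

**Example (three walls in rank two).** Let $b_{12}=1$, $b_{21}=-1$, $d_i=1$, and take the walls $(\alpha_1^\perp,1+\hat y_1)$, $(\alpha_2^\perp,1+\hat y_2)$ and $(\mathbb R_{\ge0}(-1,1),\,1+\hat y_1\hat y_2)$. Let $\theta_1,\theta_2,\theta_{12}$ be the three crossings from positive to negative side. From the quadrant $x_1,x_2>0$ to the quadrant $x_1,x_2<0$ one can go through $x_1<0<x_2$, with product $\theta_2\theta_{12}\theta_1$, or through $x_2<0<x_1$, with product $\theta_1\theta_2$. Write $x^{(1)},x^{(2)}$ for the monomials of the basis of $V^*$ dual to $\alpha_1,\alpha_2$. By (1), $\theta_2(\hat y_1)=\hat y_1(1+\hat y_2)^{-1}$, $\theta_1(\hat y_2)=\hat y_2(1+\hat y_1)$ and $\theta_{12}(\hat y_1)=\hat y_1(1+\hat y_1\hat y_2)^{-1}$. Hence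
$$\theta_2\theta_{12}\theta_1(x^{(1)})=\theta_2\big(x^{(1)}(1+\hat y_1\hat y_2+\hat y_1)\big)=x^{(1)}(1+\hat y_1)=\theta_1\theta_2(x^{(1)}),$$
$$\theta_2\theta_{12}\theta_1(x^{(2)})=\theta_2\big(x^{(2)}(1+\hat y_1\hat y_2)\big)=x^{(2)}(1+\hat y_2+\hat y_1\hat y_2)=\theta_1\theta_2(x^{(2)}).$$
The action on the $x^\lambda$ determines these automorphisms (we will see why below), so the diagram is consistent.

**Incoming, outgoing, gregarious.** A wall with normal $\beta$ is *incoming* if $\omega(\,\cdot\,,\beta)\in\mathfrak d$ and *outgoing* otherwise. It is *gregarious* if $-\omega(\,\cdot\,,\beta)$ lies in the relative interior of $\mathfrak d$. In the example, $\omega(\,\cdot\,,\alpha_1+\alpha_2)=(1,-1)$, so the third wall is outgoing and gregarious; the two full lines are incoming and gregarious.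

**The diagram $\operatorname{Scat}^T(B)$.** Call a consistent diagram *standard* if its incoming walls are exactly $(\alpha_i^\perp,1+\hat y_i)$, $i=1,\dots,n$, and all other walls are outgoing. By GHKK a standard diagram exists and is unique up to equivalence; its equivalence class is the *transposed cluster scattering diagram* $\operatorname{Scat}^T(B)$ (the cluster scattering diagram with principal coefficients for $B^T$). "$\operatorname{Scat}^T(B)$ can be constructed in a certain way" means that some diagram in the class has that form. Such a diagram need not be standard: for $n\ge2$, cutting $\alpha_1^\perp$ into two half-hyperplanes, or adding a wall $(\beta^\perp,1)$, destroys standardness but not equivalence. So uniqueness may be applied only to standard diagrams.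

**Types and mutation.** $B$ is *acyclic* if the directed graph with an arrow $i\to j$ whenever $b_{ij}>0$ has no oriented cycle. An acyclic $B$ is of *finite* or *affine type* if the Cartan matrix with diagonal entries $2$ and off-diagonal entries $-|b_{ij}|$ is. For a connected quiver this says that the underlying graph is *Dynkin* ($A_n,D_n,E_6,E_7,E_8$), respectively *Euclidean* ($\tilde A_n,\tilde D_n,\tilde E_6,\tilde E_7,\tilde E_8$). The Kronecker quiver $s\rightrightarrows t$ is $\tilde A_1$, and $1\to2\to3$, $1\to3$ is $\tilde A_2$. *Mutation* at $k$ replaces $b_{ij}$ by $-b_{ij}$ if $k\in\{i,j\}$ and by $b_{ij}+\frac12(|b_{ik}|b_{kj}+b_{ik}|b_{kj}|)$ otherwise. Mutating the quiver $1\to2\to3$, $1\to3$ at $2$ adds an arrow $1\to3$ and reverses the arrows at $2$: we get the oriented triangle $1\to3\to2\to1$ with multiplicities $2,1,1$.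

## Property (P), and the three theorems

Say that $B$ has **property (P)** if $\operatorname{Scat}^T(B)$ can be constructed with at most one wall in each hyperplane, that wall being gregarious. In the example above (P) holds. More generally, (P) is known in these cases: $B$ acyclic of finite type; $B$ acyclic of affine type; $B$ of rank $2$. In the first, one wall lies in $\beta^\perp$ for each positive root $\beta$; in the second, $\beta$ runs over the positive real roots that are denominator vectors of cluster variables, together with the imaginary root $\delta$. Nathan Reading and Salvatore Stella, "Cluster scattering diagrams of acyclic affine type", arXiv:2205.05125 (2022), is the source of the question: *does (P) hold for every exchange matrix?*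

It does not.

**Theorem A.** The matrix $B_0$ fails (P). More precisely, for $\beta=\alpha_1+\alpha_2+\alpha_3$, every diagram equivalent to $\operatorname{Scat}^T(B_0)$ has at least two walls in $\beta^\perp$: at general $x\in\beta^\perp$ the function is $1+4\hat y^\beta+\cdots$ if $x$ has coordinate signs $(-,-,+)$, and $1+3\hat y^\beta+\cdots$ if $x$ has signs $(-,+,+)$.

Here "the function at $x$" is the product of the functions of all walls in $\beta^\perp$ containing $x$.

**Theorem B** (any $B$ of any size). (P) fails if there are distinct $i,j,k$ such that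

1. $b_{ij},b_{jk},b_{ik}>0$ and $s_{ij}\ne s_{jk}$; or
2. $b_{ij},b_{jk},b_{ki}>0$ and one of $s_{ij},s_{jk},s_{ki}$ is strictly larger than both others.

Hence (P) fails for some $B$ in every rank $\ge3$ (add zero rows and columns to $B_0$). By (2) with values $(2,1,1)$, (P) fails for the oriented triangle just computed, which is non-acyclic and mutation-equivalent to acyclic $\tilde A_2$. So (P) is not mutation invariant, and "acyclic" cannot be dropped in the known affine case.

**Theorem C.** Let $B$ be skew-symmetric with acyclic quiver. Then (P) holds if and only if every connected component of the quiver has at most two vertices, or is Dynkin, or is Euclidean.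

Outside the acyclic skew-symmetric case nothing beyond Theorem B is claimed.

## Rank at most two, and the attempt to merge walls

In rank one, $\alpha_1^\perp=\{0\}$ and $\omega=0$, and the only wall is gregarious. If $B=0$ (any $n$), all crossings fix every $\hat y^\gamma$ and commute, so the $n$ walls $(\alpha_i^\perp,1+\hat y_i)$ alone are consistent, and they are gregarious because $0$ is in the relative interior of $\alpha_i^\perp$.

Let $n=2$ and $b_{12}\neq0$. For $\beta\in Q^+$ the line $\beta^\perp$ is spanned by $\omega(\,\cdot\,,\beta)\ne0$. Take a standard diagram. A codimension-one cone in $\beta^\perp$ is the line or one of its two rays, and an outgoing one does not contain $\omega(\,\cdot\,,\beta)$. So every outgoing wall in $\beta^\perp$ is the ray $\mathbb R_{\ge0}\cdot(-\omega(\,\cdot\,,\beta))$. Multiply all functions on this ray: for non-simple $\beta$ we get one wall, and it is gregarious. In $\alpha_i^\perp$ there is in addition the full line with $1+\hat y_i$. Work modulo the ideal generated by $\hat y_j$, $j\ne i$, which (1) preserves. Only walls in $\alpha_i^\perp$ survive, and a loop around $0$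 crosses them on the two rays in opposite directions, so the functions on the two rays agree. Hence the outgoing functions in $\alpha_i^\perp$ multiply to $1$ and can be dropped, and (P) holds.

The natural plan in higher rank is the same: take a standard diagram and merge all walls in $\beta^\perp$. In rank three this stops at a precise point. The hyperplane $\beta^\perp$ is a plane, and "outgoing" only forbids containing the one vector $\omega(\,\cdot\,,\beta)$; different walls in $\beta^\perp$ may occupy different cones. They can be merged into a single wall only if the total function takes just one nontrivial value, and takes it on a convex cone. So we must compute the total function at each point of $\beta^\perp$. Already its first coefficient will decide.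

## From walls to functions $c_\gamma$ on hyperplanes

For $\gamma\in Q^+$ let $D_\gamma(x^\lambda\hat y^\zeta)=(\langle\lambda,\gamma\rangle+\omega(\gamma,\zeta))\,x^\lambda\hat y^{\zeta+\gamma}$. The scalar is additive in $(\lambda,\zeta)$, so $D_\gamma$ is a derivation. Abbreviate by $u_\gamma,u_\zeta$ the scalars of $D_\gamma,D_\zeta$ on $x^\lambda\hat y^\mu$. Then $D_\gamma D_\zeta$ has scalar $u_\zeta(u_\gamma+\omega(\gamma,\zeta))$, and $D_\zeta D_\gamma$ has scalar $u_\gamma(u_\zeta+\omega(\zeta,\gamma))$. So $[D_\gamma,D_\zeta]=\omega(\gamma,\zeta)D_{\gamma+\zeta}$. If $\log f=\sum_ka'_k\hat y^{k\beta}$, the crossing (1) is $\exp\big(\sum_k\frac{t_\beta a'_k}{k}D_{k\beta}\big)$, because $D_{k\beta}(x^\lambda)=k\langle\lambda,\beta\rangle x^\lambda\hat y^{k\beta}$, $D_{k\beta}(\hat y^\gamma)=k\,\omega(\beta,\gamma)\hat y^{\gamma+k\beta}$ and $D_{k\beta}$ kills $\hat y^{j\beta}$. A series $\sum u_\gamma D_\gamma$ vanishing on all $x^\lambda$ has all $u_\gamma=0$, so automorphisms of this kind are determined by their action on the $x^\lambda$, and we may compute in the abstract group.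

It is convenient to write products from left to right in order of crossing, i.e. in the opposite group. So let
$$\mathfrak g=\bigoplus_{\gamma\in Q^+}\mathbb Q e_\gamma,\qquad[e_\gamma,e_\zeta]=-\omega(\gamma,\zeta)e_{\gamma+\zeta},$$
completed by degree. Crossing $(\mathfrak d,f)$ from the positive to the negative side contributes $\exp\big(\sum_k\frac{t_\beta a_k'}{k}e_{k\beta}\big)$. For $\beta\in Q^+$ the span of all $e_\gamma$ with $\gamma\not\le\beta$ is an ideal; the quotient $\mathfrak g_\beta$ is finite-dimensional and nilpotent, and $e_\beta$ is central in it.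

A point $x\in\gamma^\perp$ is *general* if, up to the degree under consideration, it lies on no $\eta^\perp$ with $\eta\in Q^+$ not proportional to $\gamma$, and on no relative boundary of a wall.

**Definition.** For general $x\in\gamma^\perp$, let $c_\gamma(x)$ be the coefficient of $e_\gamma$ in the logarithm of the total element for crossing $\gamma^\perp$ at $x$ from the positive to the negative side.

It is read off from the product along a short path, so it depends only on the equivalence class. From now on $c_\gamma$ refers to $\operatorname{Scat}^T(B)$. For primitive $\beta$, the total function at $x$ is $1+t_\beta^{-1}c_\beta(x)\hat y^\beta+\cdots$. In the three-wall example $c_{\alpha_1+\alpha_2}$ is $1$ where $x_1<0$ and $0$ where $x_1>0$.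

If some diagram equivalent to $\operatorname{Scat}^T(B)$ has at most one wall $(\mathfrak d,f)$ in $\beta^\perp$, $\beta$ primitive, then
$$c_\beta\text{ is constant on general points of the convex cone }\mathfrak d\text{ and }0\text{ at general points off }\mathfrak d\tag{2}$$
(and $c_\beta=0$ if there is no wall). All our negative results contradict (2), which uses only the "at most one wall" half of (P).

## How $c_\beta$ jumps, and where it vanishes

For $y\in V^*$ let $Z_y(\beta)=\{\gamma\in Q^+:\gamma\le\beta,\ \langle y,\gamma\rangle=0\}$. In $\mathfrak g_\beta$, a wall whose primitive normal is $\eta$ contributes only if $\eta\le\beta$; so in a small enough ball around $y$, only the hyperplanes $\eta^\perp$ with $\eta\in Z_y(\beta)$ matter.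

**Lemma 1.** (a) If $y\in\beta^\perp$ and all elements of $Z_y(\beta)$ are proportional, then $c_\beta$ is constant on general points of $\beta^\perp$ near $y$. (We write $c_\beta(y)$ for this constant.)

(b) Let $\gamma,\zeta\in Q^+$ be linearly independent, $\beta=\zeta+m\gamma$ with $m\ge0$, $\langle y,\gamma\rangle=\langle y,\zeta\rangle=0$, and suppose each element of $Z_y(\beta)$ has the form $j\gamma$ $(j\ge1)$ or $\zeta+j\gamma$ $(j\in\mathbb Z)$. Then near $y$ the $c_{j\gamma}$ with $j\gamma\le\beta$ are constant; $c_{\zeta+j\gamma}$ is a constant $c_j^+$ where $\langle x,\gamma\rangle>0$ and a constant $c_j^-$ where $\langle x,\gamma\rangle<0$; and modulo terms $t^j$ with $j>m$,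
$$\sum_jc_j^+t^j=\Big(\sum_jc_j^-t^j\Big)\exp\Big(-\omega(\gamma,\zeta)\sum_{j\ge1}j\,c_{j\gamma}t^j\Big),\tag{3}$$
where $c_j^\pm=0$ if $\zeta+j\gamma\notin Q^+$. In particular, if $\beta=\gamma+\zeta$ and $Z_y(\beta)=\{\gamma,\zeta,\beta\}$, then
$$c_\beta|_{\langle x,\gamma\rangle>0}-c_\beta|_{\langle x,\gamma\rangle<0}=-\omega(\gamma,\zeta)\,c_\gamma c_\zeta.\tag{4}$$

*Proof.* (a) In $\mathfrak g_\beta$, only crossings of $\beta^\perp$ are nontrivial near $y$. A small loop crossing $\beta^\perp$ at a general point $x_1$ and back at a general point $x_2$ has trivial product, so the crossing elements at $x_1$ and $x_2$ agree.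

(b) *The two abelian pieces.* Work in $\mathfrak g_\beta$. Let $\mathfrak m$ be the span of the $e_{j\gamma}$ and $\mathfrak h$ the span of the $e_{\zeta+j\gamma}$, with indices in $Z_y(\beta)$. Then $[\mathfrak m,\mathfrak m]=0$ and $[\mathfrak m,\mathfrak h]\subset\mathfrak h$. Also $[\mathfrak h,\mathfrak h]=0$: a vector $2\zeta+j\gamma\le\beta$ would lie in $Z_y(\beta)$, but it is not of the listed form.

*Local constancy.* Put $u=\langle x,\gamma\rangle$ and $w=\langle x,\zeta\rangle$. At a point of $(\zeta+j\gamma)^\perp$ near $y$ with $u\ne0$, the only element of $Z_y(\beta)$ that vanishes is $\zeta+j\gamma$, since $\zeta+l\gamma$ takes the value $(l-j)u$. By (a), $c_{\zeta+j\gamma}$ is locally constant there, hence constant on each of the convex pieces $u>0$ and $u<0$. Likewise $c_{j\gamma}$ is constant on each of $w>0$, $w<0$.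

*The rectangle.* Take a two-dimensional slice through a point near $y$ in $\gamma^\perp\cap\zeta^\perp$, with coordinates $(u,w)$, and the points
$$(\epsilon,c\epsilon),\quad(-\epsilon,c\epsilon),\quad(-\epsilon,-c\epsilon),\quad(\epsilon,-c\epsilon),$$
with $\epsilon>0$ small and $c>|j|$ for all relevant $j$; perturb slightly so that all paths are generic. On the horizontal sides $w+ju$ does not change sign, so only $u=0$ is crossed. On the vertical sides all $w+ju=0$ are crossed, from the positive to the negative side when going down. Comparing the two ways from the first to the third point,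
$$\exp(\Delta)\exp(F^-)=\exp(F^+)\exp(\Delta'),$$
where $F^\pm=\sum_jc_j^\pm e_{\zeta+j\gamma}$, $\Delta=\sum_jc_{j\gamma}e_{j\gamma}$ with values at $w>0$, and $\Delta'$ is the same at $w<0$. Modulo the ideal $\mathfrak h$ of $\mathfrak m+\mathfrak h$ this gives $\Delta=\Delta'$. Hence $F^+=e^{\operatorname{ad}\Delta}F^-$. Now $[e_{j\gamma},e_{\zeta+l\gamma}]=-j\,\omega(\gamma,\zeta)e_{\zeta+(l+j)\gamma}$, so writing $t^l$ for $e_{\zeta+l\gamma}$, the operator $\operatorname{ad}\Delta$ is multiplication by $-\omega(\gamma,\zeta)\sum jc_{j\gamma}t^j$. This is (3). (We have $\zeta+l\gamma\le\beta$ iff $l\le m$. If $\zeta+l\gamma\in Q^+$ and $l+j\le m$, then $j\gamma\le(m-l)\gamma\le\beta$, so only the $c_{j\gamma}$ with $j\gamma\le\beta$ enter.) Formula (4) is the coefficient of $t$ when $m=1$: there the coefficient of $t^0$ says $c_\zeta$ does not jump, and $2\gamma\not\le\beta$. $\square$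

Jumps determine $c_\beta$ up to one constant. The constant comes from the definition of "outgoing".

**Lemma 2.** If $\gamma\in Q^+$ is not a multiple of a simple root, then $c_\gamma(x)=0$ for all general $x\in\gamma^\perp$ near $\omega(\,\cdot\,,\gamma)$. For all general $x\in\alpha_i^\perp$, $c_{l\alpha_i}(x)=\dfrac{(-1)^{l-1}}{l^2d_i}$.

*Proof.* Compute with a standard diagram. Modulo degree $>|\gamma|$ there are finitely many walls. Those in $\gamma^\perp$ are outgoing, hence closed cones not containing $\omega(\,\cdot\,,\gamma)$, so they miss a neighborhood of it. (If $\omega(\,\cdot\,,\gamma)=0$, there is no wall in $\gamma^\perp$ at all, since every closed cone contains $0$.) For $l\alpha_i$: $Z_y(l\alpha_i)$ consists of multiples of $\alpha_i$ for every $y\in\alpha_i^\perp$, so $c_{l\alpha_i}$ is constant on $\alpha_i^\perp$ by Lemma 1(a). Near $\omega(\,\cdot\,,\alpha_i)$ only the incoming wall contributes, with $\log(1+\hat y_i)=\sum_l\frac{(-1)^{l-1}}l\hat y_i^l$ and $t_{\alpha_i}=1/d_i$. $\square$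

## The hyperplane $(\alpha_1+\alpha_2+\alpha_3)^\perp$: Theorems A and B

Rename the three indices $1,2,3$. Put $p=s_{12}$, $q=s_{23}$, $r=s_{13}$, $\Lambda=1/(d_1d_2d_3)$. Signs refer to $x_1,x_2,x_3$; the other coordinates of $V^*$ play no role.

**Step 1: pairs.** *We need $c_{\alpha_j+\alpha_k}$ because it enters the jumps for the triple.* Let $\beta=\alpha_j+\alpha_k$. On $\beta^\perp$, $Z_y(\beta)=\{\beta\}$ unless $y_j=y_k=0$, when it is $\{\alpha_j,\alpha_k,\beta\}$. By (4) with $\gamma=\alpha_j$, $\zeta=\alpha_k$ and Lemma 2, $c_\beta|_{x_j>0}-c_\beta|_{x_j<0}=-s_{jk}/(d_jd_k)$. The $j$-th coordinate of $\omega(\,\cdot\,,\beta)$ is $s_{jk}$, so $c_\beta=0$ on the side where $x_j$ has the sign of $s_{jk}$. Hence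
$$c_{\alpha_j+\alpha_k}(x)=\frac{|s_{jk}|}{d_jd_k}\,[\,s_{jk}x_j<0\,],\tag{5}$$
where $[\cdot]$ is $1$ if true and $0$ otherwise. (If $s_{jk}=0$ there is no jump, so $c_\beta$ is constant, hence $0$.)

**Step 2: jumps of the triple.** *We list all jumps of $c_\beta$ for $\beta=\alpha_1+\alpha_2+\alpha_3$.* On $\beta^\perp$ we have $x_1+x_2+x_3=0$. If no $y_i$ $(i\le3)$ vanishes, then no $\alpha_i$ and no $\alpha_j+\alpha_k$ (value $-y_i$) vanishes at $y$, so $Z_y(\beta)=\{\beta\}$. If exactly one vanishes, say $y_i=0$, then $Z_y(\beta)=\{\alpha_i,\alpha_j+\alpha_k,\beta\}$ with $\{i,j,k\}=\{1,2,3\}$. So $c_\beta$ is constant on each of the six sign sectors, and (4) with $\gamma=\alpha_i$, $\zeta=\alpha_j+\alpha_k$ together with (5) gives the jump at $y$: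
$$c_\beta|_{x_i>0}-c_\beta|_{x_i<0}=-(s_{ij}+s_{ik})\,|s_{jk}|\,\Lambda\,[\,s_{jk}y_j<0\,].\tag{6}$$
The point near which $c_\beta$ vanishes is $\omega(\,\cdot\,,\beta)$, with coordinates $(p+r,\ q-p,\ -r-q)$.

**Step 3: the case $p,q,r>0$.** *We walk around the plane starting from a sector where $c_\beta=0$.* The jumps (6) are: $-(p+r)q\Lambda[y_2<0]$ across $x_1=0$; $(p-q)r\Lambda[y_1<0]$ across $x_2=0$; $(q+r)p\Lambda[y_1<0]$ across $x_3=0$. The point $\omega(\,\cdot\,,\beta)$ lies in the open region $x_1>0>x_3$, and there is no jump across $(+,0,-)$. So $c_\beta=0$ on the sectors $(+,\pm,-)$. There is no jump across $(+,-,0)$, so $c_\beta=0$ on $(+,-,+)$. Crossing $(0,-,+)$, and then $(-,0,+)$,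
$$c_\beta=q(p+r)\Lambda\ \text{ on }(-,-,+),\qquad c_\beta=q(p+r)\Lambda+(p-q)r\Lambda=p(q+r)\Lambda\ \text{ on }(-,+,+).\tag{7}$$
(Going on, the jump across $(-,+,0)$ brings $c_\beta$ back to $0$ on $(-,+,-)$, as it should.) Both values in (7) are positive, and they differ by $(p-q)r\Lambda$, which is nonzero if $p\ne q$. This contradicts (2) and proves Theorem B(1).

**Step 4: Theorem A.** *We insert numbers.* For $B_0$, all $d_i=1$ and $(p,q,r)=(1,2,1)$: the values (7) are $4$ and $3$. Since $t_\beta=1$, these are the coefficients of $\hat y^\beta$ in the functions, and by (2) one wall in $\beta^\perp$ cannot suffice in any equivalent diagram. This proves Theorem A.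

**Step 5: the oriented triangle, $p,q>0$ and $r=-s$ with $s=s_{31}>0$.** *Here the two nonzero values can coincide, and convexity must finish the argument.* Let $R_1=(0,-1,1)$, $R_3=(-1,1,0)$, $R_5=(1,0,-1)$, so that $R_1+R_3+R_5=0$, and let $S_{13},S_{35},S_{51}$ be the sectors they span:
$$S_{13}:\ x_1\le0\le x_3,\qquad S_{35}:\ x_3\le0\le x_2,\qquad S_{51}:\ x_2\le0\le x_1 .$$
By (6) the jumps are $-(p-s)q\Lambda[y_2<0]$ across $x_1=0$, located at $R_1$; $-(q-p)s\Lambda[y_1>0]$ across $x_2=0$, at $R_5$; $-(s-q)p\Lambda[y_1<0]$ across $x_3=0$, at $R_3$. So $c_\beta$ is constant on the interior of each of the three sectors. Reading the jumps at $R_1$ (from $S_{13}$ to $S_{51}$), at $R_5$ (from $S_{51}$ to $S_{35}$) and at $R_3$ (from $S_{35}$ to $S_{13}$), we get for some constant $k$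
$$c_\beta=k+pq\Lambda\text{ on }S_{13},\qquad k+qs\Lambda\text{ on }S_{51},\qquad k+sp\Lambda\text{ on }S_{35}.$$
Now $\omega(\,\cdot\,,\beta)=(p-s,\,q-p,\,s-q)$ lies in $S_{13}$ iff $p,q\le s$, in $S_{35}$ iff $p,s\le q$, in $S_{51}$ iff $q,s\le p$. By Lemma 2, $c_\beta=0$ on any sector containing it, and in each case that sector carries the smallest of $pq,qs,sp$. Let $M_1\ge M_2\ge M_3$ be $p,q,s$ sorted. The three values are
$$0,\qquad M_3(M_1-M_2)\Lambda,\qquad M_2(M_1-M_3)\Lambda .$$
Suppose $M_1>M_2$. Then $c_\beta\neq0$ on exactly two sectors. If there were a single wall $(\mathfrak d,f)$ in $\beta^\perp$, then by (2) the closed convex cone $\mathfrak d$ would contain the full preimages in $\beta^\perp$ of two of the sectors (general points are dense). Two sectors contain all of $R_1,R_3,R_5$, which positively span the plane; so the convex hull of the two preimages, the other coordinates being free, is all of $\beta^\perp$. But $c_\beta=0$ on the third sector, contradicting (2). This proves Theorem B(2). For the triangle with multiplicities $2,1,1$ the values are $0,1,1$, and only convexity detects the failure. $\blacksquare$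

## Why degree $(1,1,1)$ cannot prove Theorem C

It is tempting to run the same computation for every acyclic quiver that is not in the list of Theorem C. Try $1\to2\to3$ with $p$ arrows $1\to2$ and $q$ arrows $2\to3$, so $r=0$. The jump across $x_2=0$ is now zero, since $|s_{13}|=0$, and Step 3 gives $c_\beta=pq$ on both $(-,-,+)$ and $(-,+,+)$ and $0$ elsewhere. So $c_\beta$ has one nonzero value, on the convex cone $x_1\le0\le x_3$, which has $-\omega(\,\cdot\,,\beta)=(-p,p-q,q)$ in its interior. For $p=2$, $q=1$ Theorem C claims that (P) fails, but $(\alpha_1+\alpha_2+\alpha_3)^\perp$ shows nothing.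

Formula (3) points to a better place. Where $\delta^\perp$ meets the hyperplanes $(\zeta+j\delta)^\perp$, crossing $\delta^\perp$ multiplies the whole generating series $\sum_jc_{\zeta+j\delta}t^j$ by a power of one series. If that series and both generating series have nonnegative coefficients and enough of these are positive, some $c_{\zeta+j\delta}$ takes two different nonzero values. For $\delta$ we shall use the null root of a Euclidean subquiver. What is missing is a tool that proves positivity at such deep points; it will come from stable representations of the quiver. First, some bookkeeping.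

## Uniqueness of the family $c_\gamma$; blocks, rescaling, negation

**Lemma 3.** Suppose a family $\tilde c_\gamma(x)$ ($\gamma\in Q^+$, $x\in\gamma^\perp$ general), where $\tilde c_\gamma$ is locally constant off finitely many hyperplanes of $\gamma^\perp$, gives trivial path-ordered products around generic loops in every $\mathfrak g_\beta$, and satisfies the conclusions of Lemma 2. Then $\tilde c=c$.

*Proof.* Induction on $|\gamma|$. Take two general points $x_1,x_2\in\gamma^\perp$ and a generic loop that crosses $\gamma^\perp$ at $x_1$ from the positive to the negative side and back at $x_2$, staying in open half-spaces of $\gamma^\perp$ otherwise. Compute its product in $\mathfrak g_\gamma$ for both families. All crossing elements have the same components, by induction, except possibly for the $e_\gamma$-components at $x_1$ and $x_2$. As $e_\gamma$ is central and both products are trivial, $(c_\gamma-\tilde c_\gamma)(x_1)=(c_\gamma-\tilde c_\gamma)(x_2)$. So the difference is constant on $\gamma^\perp$, and by Lemma 2 it is $0$ somewhere. $\square$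

**Lemma 4.** (a) Let the index set be a disjoint union of blocks $I_1,\dots,I_m$ with $b_{ij}=0$ for $i,j$ in different blocks, let $B_j$ be the blocks of $B$, $V_j,Q_j,\omega_j$ the corresponding data and $\pi_j:V^*\to V_j^*$ the restriction. If $\mathfrak D_j$ is *any* diagram equivalent to $\operatorname{Scat}^T(B_j)$, then the union over $j$ of the pulled-back diagrams $\{(\pi_j^{-1}(\mathfrak d),f):(\mathfrak d,f)\in\mathfrak D_j\}$ is equivalent to $\operatorname{Scat}^T(B)$. For $\gamma\in Q_j\cap Q^+$ and general $x$, $c_\gamma(x)=c_\gamma^{B_j}(\pi_jx)$.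

(b) If all $d_i$ are multiplied by a positive integer $d$, the same diagrams are consistent, equivalent, standard, incoming, gregarious as before, and all $c_\gamma$ are divided by $d$.

(c) If $\mathfrak D$ is equivalent to $\operatorname{Scat}^T(B)$, then $-\mathfrak D=\{(-\mathfrak d,f)\}$ is equivalent to $\operatorname{Scat}^T(-B)$, and gregarious walls go to gregarious walls. Hence $B$ has (P) iff $-B$ has (P).

*Proof.* (a) *Pulling back preserves equivalence.* Since $\omega(Q_j,Q_k)=0$ for $j\ne k$, the subalgebras of $\mathfrak g$ belonging to different blocks commute, and $t_\beta$ for $\beta\in Q_j$ is the same computed in $Q_j$ or in $Q$. So the product of the union along a generic path $\rho$ is the product over $j$ of the products of $\mathfrak D_j$ along $\pi_j\circ\rho$. Hence the union is consistent if the $\mathfrak D_j$ are, and its equivalence class depends only on the classes of the $\mathfrak D_j$. *Standard pieces give a standard union.* For $\beta\in Q_j$ the functional $\omega(\,\cdot\,,\beta)$ restricts to $\omega_j(\,\cdot\,,\beta)$ on $V_j$ and to $0$ on the other blocks, so $\omega(\,\cdot\,,\beta)\in\pi_j^{-1}(\mathfrak d)$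 iff $\omega_j(\,\cdot\,,\beta)\in\mathfrak d$. Thus if all $\mathfrak D_j$ are standard, so is the union, and by GHKK's uniqueness it represents $\operatorname{Scat}^T(B)$. Replacing each standard $\mathfrak D_j$ by an equivalent diagram does not change the class. The formula for $c_\gamma$ follows by taking a short path across $\gamma^\perp$.

(b) The new form is $d\omega$ and the new $t_\beta$ is $t_\beta/d$. The map $e_\gamma\mapsto\frac1de_\gamma$ from the old to the new Lie algebra is an isomorphism, since $[\frac1de_\gamma,\frac1de_\zeta]_{\rm new}=-\frac1{d^2}\,d\,\omega(\gamma,\zeta)e_{\gamma+\zeta}=\frac1d\big(-\omega(\gamma,\zeta)e_{\gamma+\zeta}\big)$, and it carries old crossing elements to new ones. The vectors $\omega(\,\cdot\,,\beta)$ change by a positive factor only.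

(c) The form for $-B$ is $-\omega$. The map $\varphi(e_\gamma)=-e_\gamma$ from the Lie algebra for $-B$ to that for $B$ is an isomorphism: $[\varphi e_\gamma,\varphi e_\zeta]=-\omega(\gamma,\zeta)e_{\gamma+\zeta}=\varphi(\omega(\gamma,\zeta)e_{\gamma+\zeta})$. A path $\rho$ crosses $-\mathfrak d$ from the positive to the negative side exactly when $-\rho$ crosses $\mathfrak d$ from the negative to the positive side, and $\varphi$ inverts the element $\exp(\sum\frac{t_\beta a'_k}ke_{k\beta})$. So $\varphi$ sends the product of $-\mathfrak D$ along $\rho$ to the product of $\mathfrak D$ along $-\rho$. Hence $\mathfrak D\mapsto-\mathfrak D$ preserves consistency and equivalence. Moreover $-\omega(\,\cdot\,,\beta)\in-\mathfrak d$ iff $\omega(\,\cdot\,,\beta)\in\mathfrak d$, and likewise for $-\omega(\,\cdot\,,\beta)$ and relative interiors; so incoming, outgoing and gregarious are preserved. Standard diagrams go to standard diagrams, so by uniqueness the class of $\operatorname{Scat}^T(B)$ goes to that of $\operatorname{Scat}^T(-B)$. $\square$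

## Counting stable representations: $c_\beta$ for acyclic quivers

Let $B$ be skew-symmetric with all $d_i=1$ and acyclic quiver $\mathcal Q$. A representation $E$ has a vector space $E_i$ for each vertex and a linear map for each arrow; $\dim E=\sum(\dim E_i)\alpha_i$, and $S_i$ is the simple at $i$. The *Euler form* is
$$\chi(\gamma,\zeta)=\sum_i\gamma_i\zeta_i-\sum_{i\to j}\gamma_i\zeta_j,\qquad \chi(\dim E,\dim F)=\dim\operatorname{Hom}(E,F)-\dim\operatorname{Ext}^1(E,F),$$
and $\omega(\gamma,\zeta)=\chi(\zeta,\gamma)-\chi(\gamma,\zeta)$. For $\theta\in V^*$ we write $\theta(E)=\theta(\dim E)$. A representation $E$ is *$\theta$-semistable* if $\theta(E)=0$ and $\theta(E')\le0$ for all subrepresentations $E'$; it is *$\theta$-stable* if moreover $\theta(E')<0$ for $0\ne E'\ne E$.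

**Proposition 5.** Let $\beta\in Q^+$ be primitive and $x\in\beta^\perp$ with $\langle x,\gamma\rangle\ne0$ for all $\gamma\in Q^+$, $\gamma\le\beta$, $\gamma\ne\beta$. Let $\theta=-x$. Then $c_\beta(x)=\sum_i\dim H^i(M_\theta(\beta),\mathbb Q)$, where $M_\theta(\beta)$ is the (smooth projective) moduli space of $\theta$-stable complex representations of dimension $\beta$. In particular $c_\beta(x)\ge0$, with $c_\beta(x)>0$ if a $\theta$-stable representation of dimension $\beta$ exists.

Here $Z_x(\beta)=\{\beta\}$, so $c_\beta(x)$ makes sense by Lemma 1(a). The result is essentially contained in Bridgeland, *Algebraic Geometry* 4 (2017); we give a direct proof.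

**Example.** Take $B_0$ and $\beta=(1,1,1)$: scalars $a$ on $1\to2$, $b$ on $1\to3$, $(c_1,c_2)$ on $2\rightrightarrows3$. If $x$ has signs $(-,+,+)$, then $\theta$ has signs $(+,-,-)$. Since $\theta(\beta)=0$, the subrepresentations to avoid have dimension $(1,0,0)$, $(1,1,0)$ or $(1,0,1)$. They exist iff $a=b=0$, respectively $b=c_1=c_2=0$, respectively $a=0$. So stable means $a\ne0$ and $(b,c_1,c_2)\neq0$, and $M_\theta(\beta)=\mathbb P^2$, with total cohomology of dimension $3$. If $x$ has signs $(-,-,+)$, one must avoid $(1,0,0)$, $(0,1,0)$, $(1,1,0)$; stable means $(a,b)\ne0$ and $(c_1,c_2)\ne0$, and $M_\theta(\beta)$ is a $\mathbb P^1$-bundle over $\mathbb P^1$, total dimension $4$. These are the numbers $3$ and $4$ of Theorem A.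

*Proof.* **Step 1: semistable counts satisfy loop identities over every finite field.** Work over $\mathbb F_q$ and put $v=\sqrt q$. Let $y^\gamma y^\zeta=(-v)^{\omega(\gamma,\zeta)}y^{\gamma+\zeta}$, and for a class $\mathcal C$ of representations put
$$[\mathcal C]=\sum_{E\in\mathcal C/\cong}\frac{(-v)^{\chi(E,E)}}{|\operatorname{Aut}E|}\,y^{\dim E}.$$
Riedtmann's formula reads
$$\sum_G\frac{\#\{F'\subset G:\ F'\cong F,\ G/F'\cong E\}}{|\operatorname{Aut}G|}=\frac{q^{-\chi(E,F)}}{|\operatorname{Aut}E|\,|\operatorname{Aut}F|}.$$
Suppose the objects of $\mathcal C$ are exactly the extensions of objects of $\mathcal C'$ (quotient) by objects of $\mathcal C''$ (sub), and that the subobject is uniquely determined. Then $[\mathcal C]=[\mathcal C'][\mathcal C'']$. Indeed, for $E\in\mathcal C'$, $F\in\mathcal C''$ the exponent of $-v$ on the left is $\chi(\dim E+\dim F,\dim E+\dim F)-2\chi(E,F)=\chi(E,E)+\chi(F,F)+\chi(F,E)-\chi(E,F)$, and the last two terms are $\omega(\dim E,\dim F)$, as on the right.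

Let $T_\theta$ (resp. $\bar T_\theta$) be the class of $E$ all of whose nonzero quotients have $\theta>0$ (resp. $\ge0$), and $W_\theta$ the class of semistables; $0$ belongs to all three. $T_\theta$ and $\bar T_\theta$ are closed under quotients, and under extensions: a nonzero quotient of an extension is an extension of quotients of the two pieces. Let $E\in\bar T_\theta$. The sum $E''$ of its subobjects in $T_\theta$ is a quotient of a direct sum of objects of $T_\theta$, so it lies in $T_\theta$ and is the largest such subobject. Suppose $E/E''$ had a subobject with $\theta>0$; take one, $Y$, of minimal dimension. If $Y$ had a nonzero quotient $Y/Y'$ with $\theta(Y/Y')\le0$, then $\theta(Y')>0$ with $Y'$ smaller, a contradiction. So $Y\in T_\theta$, and the preimage of $Y$ in $E$ lies in $T_\theta$ and is larger than $E''$, a contradiction. Hence all subobjects of $E/E''$ have $\theta\le0$; its quotients have $\theta\ge0$; so $E/E''\in W_\theta$. Conversely, extensions of objects of $W_\theta$ by objects of $T_\theta$ lie in $\bar T_\theta$, since $W_\theta\subset\bar T_\theta$. The subobject is unique: the image of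 $E''$ in a semistable $E/F$ is in $T_\theta$ and has $\theta\le0$, so it is $0$ (i.e. $\operatorname{Hom}(T_\theta,W_\theta)=0$). Therefore $[\bar T_\theta]=[W_\theta][T_\theta]$.

Let $\nu=(1,\dots,1)\in V^*$. In degrees $\le N$ only finitely many dimension vectors occur, so for small $\varepsilon>0$ we have $\bar T_\theta=T_{\theta+\varepsilon\nu}$ and $T_\theta=T_{\theta-\varepsilon\nu}$ there. So, modulo degree $>N$ and for every $\theta$,
$$[W_\theta]=[T_{\theta+\varepsilon\nu}]\,[T_{\theta-\varepsilon\nu}]^{-1}.\tag{8}$$
In degrees $\le N$, $[T_\theta]$ depends only on the signs of $\theta$ on vectors of degree $\le N$; let $T_C$ be its value in a chamber $C$. Crossing $\beta^\perp$ at a general $\theta$ from $C$ (where $\theta(\beta)>0$) to $C'$ (where $\theta(\beta)<0$), we have $[W_\theta]=T_CT_{C'}^{-1}$. Hence, if we attach $[W_\theta]$ to this crossing and $[W_\theta]^{-1}$ to the opposite one, left-to-right products telescope and are trivial around loops.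

**Step 2: the counts are specializations of elements that can be evaluated at $v=1$.** Let $A=[\text{all representations}]$. Apply (8) along $\theta-t\nu$, with $t$ running from $-\infty$ (where $T$ is everything, up to degree $N$) to $+\infty$ (where $T=\{0\}$). For every $\theta$,
$$A=\prod^{\to}_{t\text{ increasing}}[W_{\theta-t\nu}],\qquad [W_{\theta-t\nu}]\in1+\operatorname{span}\{y^\gamma:\theta(\gamma)=t|\gamma|\}.\tag{9}$$
On the other hand, label the vertices so that arrows go from smaller to larger labels. Then $E_{\ge k}=\bigoplus_{i\ge k}E_i$ is a subrepresentation, and splitting off vertices gives $A=\mathbb E(y_1)\cdots\mathbb E(y_n)$ with $y_i=y^{\alpha_i}$ and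
$$\mathbb E(y)=\sum_l\frac{(-v)^{l^2}y^l}{|GL_l(\mathbb F_q)|}=\sum_l\frac{(vy)^l}{\prod_{i\le l}(1-q^i)}=\exp\Big(-\sum_{l\ge1}\frac{y^l}{l(v^l-v^{-l})}\Big).$$
The second equality uses $|GL_l(\mathbb F_q)|=v^{l(l-1)}\prod_{i\le l}(q^i-1)$. The third is the identity $\sum_l\frac{z^l}{\prod_{i\le l}(1-q^i)}=\exp\sum_l\frac{z^l}{l(1-q^l)}$ with $z=vy$; its coefficients are rational in $q$, and for $|q|<1$ both sides are $\prod_{k\ge0}(1-zq^k)^{-1}$.

Now let $v$ be an indeterminate, $q=v^2$, let $R\subset\mathbb Q(v)$ be the local ring at $v=1$, and put
$$\hat e_\gamma=(-1)^{\chi(\gamma,\gamma)}\frac{y^\gamma}{v-v^{-1}}.$$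
Modulo $2$, $\chi(\gamma+\zeta,\gamma+\zeta)\equiv\chi(\gamma,\gamma)+\chi(\zeta,\zeta)+\omega(\gamma,\zeta)$, and $(-v)^\omega-(-v)^{-\omega}=(-1)^\omega(v^\omega-v^{-\omega})$. Hence
$$[\hat e_\gamma,\hat e_\zeta]=\frac{v^{\omega(\gamma,\zeta)}-v^{-\omega(\gamma,\zeta)}}{v-v^{-1}}\,\hat e_{\gamma+\zeta}.$$
So $\mathfrak g_R=\bigoplus R\hat e_\gamma$ is a Lie algebra over $R$, and at $v=1$ its bracket is $\omega(\gamma,\zeta)\hat e_{\gamma+\zeta}$. Also
$$\log\mathbb E(y_i)=\sum_l(-1)^{l-1}\frac{v-v^{-1}}{l(v^l-v^{-l})}\,\hat e_{l\alpha_i},\tag{10}$$
with coefficients in $R$ whose values at $v=1$ are $\frac{(-1)^{l-1}}{l^2}$. As $\mathbb Q\subset R$, the product $A$ lies in $\exp(\hat{\mathfrak g}_R)$.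

*Factorizations are unique.* Fix $\theta$ and write $t(\gamma)=\theta(\gamma)/|\gamma|$. If $A=\prod^\to_tW_t$ with $W_t\in1+\operatorname{span}\{y^\gamma:t(\gamma)=t\}$, then the coefficient of $y^\gamma$ in $A$ is that in $W_{t(\gamma)}$ plus a sum, over decompositions $\gamma=\gamma_1+\dots+\gamma_m$ with $m\ge2$ and $t(\gamma_1)<\dots<t(\gamma_m)$, of products of coefficients of lower degree times powers of $-v$. So the $W_t$ are determined recursively, and the recursion introduces no denominators beyond those of $A$, namely products of $q^i-1$ and powers of $v$. The recursion therefore commutes with putting $v=\sqrt{q_0}$, $q_0$ a prime power, and by (9) the specialized $W_t$ are the classes $[W_{\theta-t\nu}]$ over $\mathbb F_{q_0}$.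

*The factors are in the group.* The elements $\hat e_\gamma$ with $t(\gamma)=t$ span a subalgebra of $\mathfrak g_R$. If $A=\big(\prod_t^\to g_t\big)\exp(h)$ with $g_t$ in the groups of these subalgebras and $h\in\hat{\mathfrak g}_R$ of degree $>N$, split the degree $N+1$ part of $h$ as $\sum_th_t$ and replace $g_t$ by $g_t\exp(h_t)$; modulo degree $>N+1$ the $h_t$ are central, so the factorization improves by one degree. Hence $A$ factors inside $\exp(\hat{\mathfrak g}_R)$, and by uniqueness the factors are the $W_t$. In particular $[W_\theta]$, the factor with $t=0$, is the specialization of a universal element of $\exp(\hat{\mathfrak g}_R)$. The loop identities of Step 1 hold for infinitely many $v$; their coefficients are rational functions of $v$, so they hold identically, hence also at $v=1$. Let $w_\theta$ be the value at $v=1$ and write $\log w_\theta=\sum\tilde c_\gamma\hat e_\gamma$. By (8) the $\tilde c_\gamma$ are locally constant off finitely many hyperplanes of $\gamma^\perp$.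

**Step 3: the family $\tilde c$ is $c$.** *We check the hypotheses of Lemma 3.* Put $e_\gamma=-\hat e_\gamma$, so $[e_\gamma,e_\zeta]=\omega(\gamma,\zeta)\hat e_{\gamma+\zeta}=-\omega(\gamma,\zeta)e_{\gamma+\zeta}$, and $x=-\theta$. Crossing from $\langle x,\beta\rangle>0$ to $<0$ means crossing from $\theta(\beta)<0$ to $>0$, with element $w_\theta^{-1}=\exp(\sum_k\tilde c_{k\beta}e_{k\beta})$. So $\tilde c_\gamma$, as a function of $x$, gives trivial products around loops. It remains to check the conclusions of Lemma 2.

For general $\theta\in\alpha_i^\perp$, the semistables with dimension in $\mathbb Z\alpha_i$ are the $S_i^{\oplus l}$, so $w_\theta$ comes from $\mathbb E(y_i)$, and by (10) $\tilde c_{l\alpha_i}=(-1)^{l-1}/l^2$.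

Let $\gamma$ not be a multiple of a simple root, with support $J$; let $E$ have dimension a positive multiple of the primitive vector proportional to $\gamma$. The point $x=\omega(\,\cdot\,,\gamma)$ corresponds to $\theta=-\omega(\,\cdot\,,\gamma)=\omega(\gamma,\,\cdot\,)$. If $i$ is a sink of the full subquiver on $J$, then $S_i\subset E$ and $\theta(\alpha_i)=\sum_{j\in J}\gamma_jb_{ji}\ge0$, with strict inequality if $i$ is not isolated in $J$. In that case $\theta'(\alpha_i)>0$ and $E$ is not semistable for any $\theta'$ near $\theta$. If every sink of $J$ is isolated, then $J$ has no arrows (from the head of an arrow one could walk to a non-isolated sink), and $|J|\ge2$. Any general $\theta'\in\gamma^\perp$ then has $\theta'(\alpha_i)>0$ for some $i\in J$, and $S_i\subset E$, so again $E$ is not $\theta'$-semistable. In both cases the total element near $x$ is trivial, so $\tilde c_\gamma=0$ near $\omega(\,\cdot\,,\gamma)$. By Lemma 3, $\tilde c=c$.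

**Step 4: the coefficient at $\beta$ is a cohomology dimension.** Let $\beta,x,\theta$ be as in the statement. For dimension $\beta$, semistability depends only on the signs of $\theta$ on the vectors $\gamma\le\beta$, and equals stability. So we may move $x$ slightly in $\beta^\perp$ to a general point, or to a rational one. Since $\beta$ is primitive, the coefficient of $y^\beta$ in $\log W_\theta$ is the one in $W_\theta$, namely $(-v)^{\chi(\beta,\beta)}N(q)$ with $N(q)=\sum_E1/|\operatorname{Aut}E|$ over the semistables of dimension $\beta$. As $y^\beta=(-1)^{\chi(\beta,\beta)}(v-v^{-1})\hat e_\beta$, the coefficient of $\hat e_\beta$ is $v^{\chi(\beta,\beta)-1}(q-1)N(q)$. By Reineke (Invent. Math. 152 (2003), Theorem 6.7, coprime case), $(q-1)N(q)=\sum_i\dim H^i(M_\theta(\beta))\,v^i$. Putting $v=1$ gives the formula. By King, $M_\theta(\beta)\ne\emptyset$ iff a stable representation exists; then $H^0\neq0$ and $c_\beta(x)>0$. $\square$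

## The "if" half of Theorem C

Each component has (P), by the known cases. Choose for each block a diagram $\mathfrak D_j$ equivalent to $\operatorname{Scat}^T(B_j)$ with at most one wall per hyperplane, gregarious. These need not be standard, but Lemma 4(a) was proved for arbitrary representatives: the union of the pull-backs is equivalent to $\operatorname{Scat}^T(B)$. A hyperplane $\beta^\perp$ with $\beta\in Q_j$ gets walls only from $\mathfrak D_j$, hence at most one. It is gregarious, because $\pi_j$ sends $-\omega(\,\cdot\,,\beta)$ to $-\omega_j(\,\cdot\,,\beta)$ and the relative interior of $\pi_j^{-1}(\mathfrak d)$ is the preimage of that of $\mathfrak d$. So $B$ has (P).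

## A Euclidean subquiver with one more vertex: the "only if" half

Let some component $\mathcal Q_0$ have at least three vertices and be neither Dynkin nor Euclidean. We shall find a primitive $\beta$ supported on $\mathcal Q_0$ for which $c_\beta$ takes two different nonzero values; this contradicts (2). By Lemma 4(a) we may assume that the quiver is $\mathcal Q_0$: for $\beta$ supported there, $c_\beta$ is pulled back from the block. On a connected quiver $d_ib_{ij}=d_jb_{ij}$ forces all $d_i$ to be equal, and by Lemma 4(b) we may take $d_i=1$.

**Step 1: choosing a Euclidean quiver $\mathcal Q'$.** *We want $\mathcal Q'$ on a proper vertex subset $I$.* If $\mathcal Q_0$ has parallel arrows, take two of them: a Kronecker quiver, $|I|=2$. Otherwise take a full subquiver: if the underlying simple graph has a cycle, a shortest cycle has no chord and is a full $\tilde A_m$; if the graph is a tree, then, not being Dynkin, it contains a tree of type $\tilde D$ or $\tilde E$, which is full. In the full case $I$ is proper because $\mathcal Q_0$ is not Euclidean. As $\mathcal Q_0$ is connected, some vertex $o\notin I$ is adjacent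 to $I$. By Lemma 4(c) we may replace $B$ by $-B$, i.e. reverse all arrows, so we may assume that there is an arrow $o\to i$ with $i\in I$.

**Step 2: recalling Euclidean representation theory (Dlab–Ringel), over $\mathbb C$.** Let $\chi'$ be the Euler form of $\mathcal Q'$, $\delta$ its null root, and $e\in I$ a vertex with $\delta_e=1$. The *defect* is $\partial(\gamma)=\chi'(\delta,\gamma)=-\chi'(\gamma,\delta)\in\mathbb Z$. We use the following facts.

- An indecomposable is *preprojective*, *regular* or *preinjective* according as $\partial<0$, $\partial=0$, $\partial>0$. There are no nonzero maps from regular or preinjective to preprojective ones, nor from preinjective to regular ones. $\operatorname{Ext}^1(X,Y)$ is dual to $\operatorname{Hom}(Y,\tau X)$, where the translate $\tau X$ of a preprojective $X$ is preprojective or $0$.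
- A positive vector $\rho$ with $\chi'(\rho,\rho)=1$ is a real root, and there is exactly one indecomposable of dimension $\rho$.
- Regular representations form an abelian category; its simple objects are called quasi-simple, and its indecomposables are uniserial and lie in *tubes*, with no $\operatorname{Hom}$ or $\operatorname{Ext}^1$ between different tubes. All but finitely many tubes are homogeneous, with one quasi-simple, of dimension $\delta$. In an exceptional tube of rank $r\ge2$ the quasi-simples form one $\tau$-cycle of length $r$ and their dimensions sum to $\delta$. An indecomposable is determined by its quasi-top and quasi-length, and its quasi-composition factors, from the top, are consecutive in the $\tau$-cycle.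

Let $p=\dim P(e)$ be the dimension of the projective at $e$. Then $\chi'(p,\gamma)=\gamma_e$, so $\partial(p)=-\delta_e=-1$. Put $\rho_k=p+k\delta$ for $k\ge0$. Since $\chi'(\rho_k,\rho_k)=\chi'(p,p)=p_e=1$ and $\partial(\rho_k)=-1$, the indecomposable $P_k$ of dimension $\rho_k$ is preprojective. Three consequences follow. Nonzero subrepresentations $N$ of $P_k$ are preprojective, so $\partial(N)\le-1$. For regular $S$ and preprojective $N$, $\operatorname{Ext}^1(N,S)=0$. Hence for regular $S$,
$$\dim\operatorname{Hom}(P_k,S)=\chi'(\rho_k,\dim S)=\dim S_e.\tag{11}$$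

*Example.* For the Kronecker quiver $s\rightrightarrows t$: $\delta=(1,1)$, $\partial(\gamma)=\gamma_s-\gamma_t$, and with $e=t$ we get $p=(0,1)$, $\rho_k=(k,k+1)$. For $k\ge1$, $P_k$ has binary forms of degree $k-1$ at $s$, binary forms of degree $k$ at $t$, and multiplication by the two variables $X,Y$ as maps. (Let $(\varphi,\psi)$ be an endomorphism. For $k=1$, $\varphi$ is a scalar, and then so is $\psi$. For $k\ge2$, $\psi(XYg)=X\varphi(Yg)=Y\varphi(Xg)$, so $\varphi(Xg)=X\mu(g)$ and $\varphi(Yg)=Y\mu(g)$ with $(\mu,\varphi)$ an endomorphism of the representation for $k-1$; by induction it is a scalar. So the representation is indecomposable.) All tubes are homogeneous. For a linear form $\ell$, the multiples of $\ell$ form a subrepresentation of dimension $\rho_{k-1}$, and the quotient is evaluation at the zero of $\ell$, a quasi-simple of dimension $\delta$.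

**Step 3: the vectors $\beta_k$.** *We choose the family whose generating series must jump.* Let $\tau_0=\omega(\delta,p)$. If $\mathcal Q'$ is full, $\tau_0=\chi'(p,\delta)-\chi'(\delta,p)=2$. If $\mathcal Q'$ consists of two of $m\ge2$ arrows $s\to t$, then in source–sink coordinates $\delta=(1,1)$, and for $p=(0,1)$ or $p=(1,2)$ we get $\tau_0=m$. In any case $\tau_0>0$. Choose $a\in\{2,3\}$ with
$$\kappa:=a\,\omega(\delta,\alpha_o)+\tau_0\ne0;$$
this is possible since at most one value of $a$ makes $\kappa$ vanish. (For $o\to s\rightrightarrows t$ one has $\omega(\delta,\alpha_o)=-1$, so $a=2$ gives $\kappa=0$ and one must take $a=3$.) Put $\beta_k=a\alpha_o+\rho_k$; then $\omega(\delta,\beta_k)=\kappa$. Fix $K\ge1$ with $(\rho_K)_i\ge a$, which exists because $\delta_i\ge1$.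

**Step 4: the stability functional.** *We want both $\beta_K,\beta_{K+1}$ and $\delta$ to have stable representations near one point.* Let $\theta_0(\alpha_o)=1/a$, $\theta_0|_{\mathbb Z^I}=\partial$, and $\theta_0=0$ on the other simple roots. Then $\theta_0(\delta)=0$ and $\theta_0(\beta_k)=1-1=0$. This $\theta_0$ will leave some ties, which we break by $\eta\in V^*$ with
$$\eta(\delta)=0,\quad\eta(\beta_k)=0\text{ for all }k,\quad\eta(\dim S)>0\text{ for each exceptional quasi-simple }S\text{ with }S_i=0.$$
Such an $\eta$ exists. In each exceptional tube some quasi-simple has $S_i\ne0$, since $\delta_i>0$. So we can prescribe values on the quasi-simples that are positive on those with $S_i=0$ and sum to $0$ over each tube. To be the values of a linear functional with $\eta(\delta)=0$ they must respect all linear relations. Suppose $\sum_Sc_S\dim S=z\delta$. For an exceptional quasi-simple $S'$, $\chi'(\dim S,\dim S')$ is $1$ if $S=S'$, $-1$ if $\tau S=S'$, and $0$ otherwise; so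
$$0=\chi'(z\delta,\dim S')=c_{S'}-c_{\tau^{-1}S'}.$$
Hence $c$ is constant on each tube, and the prescribed values satisfy $\sum_Sc_S\,\eta(\dim S)=0=\eta(z\delta)$. So $\eta$ is well defined on the span of these vectors and $\delta$; extend it to $\mathbb R^I$, put $\eta(\alpha_o)=-\eta(p)/a$, and $\eta=0$ on the other simple roots. Then $\eta(\beta_k)=0$. Let $\theta_1=\theta_0+\varepsilon\eta$ with $\varepsilon>0$ small.

**Step 5: representations of dimension $\beta_k$, and their ties.** *We build $E_k$, $k\in\{K,K+1\}$, and find which subrepresentations have $\theta_0=0$.* Let $U\subset(P_k)_i$ be an $a$-dimensional subspace. Let $E_k$ be the representation of the quiver with $P_k$ on $I$ (using the arrows of $\mathcal Q'$), $U$ at $o$, one arrow $o\to i$ acting by the inclusion, and all other arrows zero. Its subrepresentations are the pairs $(U',N)$ with $N\subset P_k$ and $U'\subset U\cap N_i$. If $N=0$, then $U'=0$. If $N\ne0$, then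
$$\theta_0(U',N)=\frac{\dim U'}a+\partial(N)\le0,$$
with equality iff $U'=U$ and $\partial(N)=-1$.

Consider an equality case with $R=P_k/N\ne0$. Then $\partial(R)=0$. If $R$ had a preprojective indecomposable summand $R'$, the kernel $N'$ of $P_k\to R'$ would contain $N\ne0$ and have $\partial(N')=-1-\partial(R')\ge0$, which is impossible for a nonzero subrepresentation of $P_k$. So all summands of $R$ have defect $\ge0$, hence $0$, and $R$ is regular.

**Step 6: generic $U$ leaves only harmless ties.** *We claim: for generic $U$, in every equality case with $R\ne0$ all quasi-composition factors of $R$ are exceptional quasi-simples $S$ with $S_i=0$.* Impose two conditions on $U$.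

(G1) $U\not\subset N_i$ whenever $P_k/N$ is a homogeneous quasi-simple. Such $N$ have dimension $\rho_k-\delta$. The quiver Grassmannian of subrepresentations of $P_k$ of this dimension has tangent space $\operatorname{Hom}(N,P_k/N)$ at $N$. For our $N$, $\operatorname{Ext}^1(N,P_k/N)=0$, so this space has dimension $\chi'(\rho_k-\delta,\delta)=-\partial(\rho_k)=1$. The locus where the dimension is $\le1$ is open, of dimension $\le1$, and contains all these $N$. With $d=\dim(P_k)_i$, the subspaces $U$ contained in some $N_i$ from this locus form a set of dimension at most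
$$1+a(d-\delta_i-a)<a(d-a),$$
because $a\delta_i\ge a\ge2$. So generic $U$ satisfies (G1). Here the choice $a\ge2$ matters. In the Kronecker example with $i=s$, (G1) says that the forms in $U$ have no common zero. This holds for a generic two-dimensional space of forms, but a single form of positive degree always has a zero.

(G2) In each exceptional tube, since $\delta_e=1$, exactly one quasi-simple $S^*$ has $S^*_e\ne0$, and $\dim S^*_e=1$. Let $\ell$ be least such that the indecomposable $R^*$ with quasi-top $S^*$ and quasi-length $\ell$ has $R^*_i\ne0$. Quasi-length $r$ gives dimension $\delta$, so $\ell\le r$, and $S^*$ occurs in $R^*$ only once, so $\dim R^*_e=1$. By (11), $\dim\operatorname{Hom}(P_k,R^*)=1$, so there is at most one $N^*\subset P_k$ with $P_k/N^*\cong R^*$. Require $U\not\subset N^*_i$; as $N^*_i$ is a proper subspace, generic $U$ satisfies this, and there are finitely many such conditions.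

Now let $R_1$ be an indecomposable summand of $R=P_k/N$ in an equality case. It is a quotient of $P_k$ whose kernel contains $U$ at $i$. If it lies in a homogeneous tube, its quasi-top is a quotient of $P_k$ contradicting (G1). Otherwise its quasi-top admits a nonzero map from $P_k$, so by (11) it is $S^*$. If its quasi-length were $\ge\ell$, it would have $R^*$ as a quotient, contradicting (G2). So its quasi-length is $<\ell$, and by the choice of $\ell$ it vanishes at $i$, hence so do all its quasi-factors. This proves the claim.

**Step 7: stability of $E_K$, $E_{K+1}$ and of a representation of dimension $\delta$.** *We collect what $\eta$ was built for.* Take $U$ generic. In the equality cases with $R\ne0$, $\theta_1(U,N)=\theta_1(\beta_k)-\theta_1(\dim R)=-\varepsilon\,\eta(\dim R)<0$. The other proper nonzero subrepresentations have $\theta_0<0$ and finitely many dimension vectors. So for small $\varepsilon$, $E_K$ and $E_{K+1}$ are $\theta_1$-stable, and they stay stable for all $\theta\in\beta_k^\perp$ near $\theta_1$.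

Let $S_\lambda$ be a homogeneous quasi-simple, with all arrows outside $\mathcal Q'$ zero. A proper nonzero subrepresentation has no preinjective summand, and no regular one, since that would be a nonzero regular subobject of a quasi-simple, i.e. all of $S_\lambda$. So it is preprojective and has $\theta_0=\partial<0$. Hence $S_\lambda$ is $\theta_0$-stable, and stable for all $\theta\in\delta^\perp$ near $\theta_1$ when $\varepsilon$ is small.

**Step 8: the jump across $\delta^\perp$.** *We apply (3).* Choose $\theta^*$ near $\theta_1$, general in $\delta^\perp\cap\beta_K^\perp$, so that every $\gamma\in Q^+$ with $\gamma\le\beta_{K+1}$ and $\theta^*(\gamma)=0$ lies in $\mathbb Q\delta+\mathbb Q\beta_K$. Such $\gamma=z\delta+s\beta_K$ satisfies $0\le sa=\gamma_o\le a$ and $-s=\partial(\gamma|_I)\in\mathbb Z$, so $s\in\{0,1\}$; then $z\in\mathbb Z$ because $\delta_e=1$. So $\gamma=z\delta$ or $\gamma=\beta_{K+z}$ (where $\beta_j=\beta_0+j\delta$ for all $j\in\mathbb Z$). Lemma 1(b) applies at $y=-\theta^*$ with $\gamma=\delta$, $\zeta=\beta_0$, $m=K+1$. Let $f_\delta(\hat y^\delta)$ be the total function at a general point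 of $\delta^\perp$ near $y$. Since $t_\delta=1$, we have $\log f_\delta(t)=\sum_jjc_{j\delta}t^j$, so (3) reads
$$\sum_jc_j^+t^j=\Big(\sum_jc_j^-t^j\Big)f_\delta(t)^{-\kappa}\qquad\text{in degrees}\le K+1,$$
where $c_j^\pm$ are the values of $c_{\beta_j}$ on the two sides of $\delta^\perp$ near $y$. Call $S_j$ the values on the side for which $\sum L_jt^j=\big(\sum S_jt^j\big)f_\delta(t)^{|\kappa|}$, and $L_j$ those on the other side ($S=c^+$ if $\kappa>0$, $S=c^-$ if $\kappa<0$).

**Step 9: positivity.** *We show $L_{K+1}\ne S_{K+1}$, both nonzero.* The vectors $\beta_j$ and $\delta$ are primitive, because $\partial(\beta_j|_I)=-1$ and $\delta_e=1$. Near $y$, at a point of $\beta_j^\perp$ off $\delta^\perp$, the only vector $\gamma\le\beta_{K+1}$ in $Q^+$ that vanishes is $\beta_j$; and at a point of $\delta^\perp$ near $y$, the only one $\le\delta$ that vanishes is $\delta$, since $(\beta_j)_o=a>0$. So Proposition 5 applies with $\theta=-x$ near $\theta_1$. It gives $S_j,L_j\ge0$; by Step 7 it gives $S_K,S_{K+1},L_{K+1}>0$ and $c_\delta>0$, so $f_\delta=1+c_\delta t+\cdots$. By GHKK, Theorem 1.13 (positivity: up to equivalence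 all wall functions are $(1+\hat y^\gamma)^m$ with $m$ a positive integer), $f_\delta$ has nonnegative coefficients. Comparing coefficients of $t^{K+1}$,
$$L_{K+1}\ \ge\ S_{K+1}+|\kappa|\,c_\delta\,S_K\ >\ S_{K+1}\ >\ 0 .$$
So $c_{\beta_{K+1}}$ takes two different nonzero values at general points of $\beta_{K+1}^\perp$, which contradicts (2). Hence (P) fails, and Theorem C is proved. $\blacksquare$
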